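# Tournament preferences that leave no stable seating on a long path

## Theorem 1 and what its words mean

A tournament on a set of agents picks, for each pair of distinct agents $i,j$, exactly one of the two directions $i\to j$ or $j\to i$. Read $i\to j$ as "$i$ likes $j$". Given reals $a<b$, a tournament defines preferences by
$$p_{ij}=b \text{ if } i\to j,\qquad p_{ij}=a \text{ otherwise.}$$
So in every pair exactly one agent likes the other. A tournament is uniformly random when each pair is oriented by its own independent fair coin.

**Theorem 1.** Let $a<b$ be real and $n\ge 3600$. There is an instance with $n$ agents and all preferences in $\{a,b\}$ that has no stable arrangement on the path with $n$ seats. Moreover, a uniformly random tournament gives such an instance with probability $1-o(1)$ as $n\to\infty$.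

Here are the terms, in order.

**Definition (instance).** There are $n\ge2$ agents $1,\dots,n$ and real numbers $p_{ij}$ for $i\ne j$. The number $p_{ij}$ says how much $i$ values sitting next to $j$. We do not ask that $p_{ij}=p_{ji}$. The instance is two-valued if all $p_{ij}$ lie in a set $\Gamma$ of at most two real numbers, and it has non-negative preferences if all $p_{ij}\ge0$.

**Definition (arrangement and utility).** The seats form a path $v_1-v_2-\cdots-v_n$. An arrangement $\pi$ seats the agents bijectively. The utility $u_i(\pi)$ is the sum of $p_{ij}$ over the one or two agents $j$ in the seats next to that of $i$.

**Definition (blocking pair, stability).** For $i\ne j$ let $\pi^{ij}$ be $\pi$ with the seats of $i$ and $j$ exchanged. The pair $\{i,j\}$ blocks $\pi$ if $u_i(\pi^{ij})>u_i(\pi)$ and $u_j(\pi^{ij})>u_j(\pi)$. An arrangement is stable if no pair blocks it.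

Both agents must gain strictly. The feelings of everybody else play no role, although their utilities change too.

As an example, take three agents with $1\to2$, $2\to3$, $3\to1$ and values $a,b$, seated as $1-2-3$. Agent $1$ sits next to $2$ and likes her: $u_1=b$. Agent $2$ sits next to $1$, whom she does not like, and $3$, whom she likes: $u_2=a+b$. Agent $3$ sits next to $2$, whom she does not like: $u_3=a$.

The question behind the theorem comes from Damien Berriaud, Andrei Constantinescu, Roger Wattenhofer, "Stable Dinner Party Seating Arrangements", arXiv:2305.09549 (2023). It is the conjecture that two-valued instances with non-negative preferences always induce a stable arrangement on a path. Theorem 1 with $0\le a<b$ says that the conjecture is false, and that it fails for every choice of two distinct non-negative values and for every $n\ge3600$. The proof is probabilistic and exhibits no explicit instance. The number $3600$ is not claimed to be optimal, and the smallest $n$ for which an unstable two-valued non-negative instance exists is not determined here.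

## Two and three seats, and the role of the sign

For $n=2$, an exchange leaves each agent next to the other, so no utility changes and every arrangement is stable.

For $n=3$ with non-negative preferences, every arrangement is again stable. Let $c$ sit in the centre and $i,j$ at the ends. Exchanging $i$ and $j$ leaves both next to $c$ only, so nothing changes for them. If $c$ exchanges with $i$, then $c$ ends up at an end, next to $i$ only, and her utility goes from $p_{ci}+p_{cj}$ to $p_{ci}$. Since $p_{cj}\ge0$, this is not a strict gain. So no pair blocks.

The sign condition was really used. Take the cyclic tournament above with $a=-1$, $b=1$. In $1-2-3$ we have $u_2=0$ and $u_3=-1$. After exchanging $2$ and $3$ we have $1-3-2$, where $u_2=p_{23}=1$ and $u_3=p_{31}+p_{32}=1-1=0$. Both gain, so $\{2,3\}$ blocks. The tournament is invariant under rotating the names, and reversing an arrangement changes no utility. Every arrangement of three agents arises from $1-2-3$ by these operations, so none is stable.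

In this example an end seat is exchanged with the centre, and the sign of $a$ decides whether losing a neighbour hurts. To treat all $a<b$ at once, we will look only at exchanges between two interior seats. There the utility before and after is a sum of two terms, and all that matters is how many neighbours an agent likes.

## Total utility as a potential

The first idea for proving the conjecture is to take an arrangement that maximises the total utility $W(\pi)=\sum_i u_i(\pi)$ and to hope that it is stable. This does work when preferences are symmetric. Indeed, if $p_{ij}=p_{ji}$ then $\frac12W$ is the sum of $p_{kl}$ over the path edges, where $k,l$ are the agents on the edge. When $i$ and $j$ exchange seats, only edges at the seats of $i$ or $j$ can change their value. The edges at the seat of $i$ contribute $u_i$, those at the seat of $j$ contribute $u_j$, and if $i,j$ are adjacent then their common edge is counted twice, but it has the same value before and after. So the change in $\frac12W$ equals the change in $u_i$ plus the change in $u_j$, which is positive for a blocking pair. A maximiser of $W$ therefore has no blocking pair.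

For asymmetric preferences the argument stops at the sentence "the edges at the seat of $i$ contribute $u_i$". Each edge now carries two numbers, one for each end, and the exchange also changes what the neighbours of $i$ and $j$ feel. For tournaments the failure is total. Every path edge contributes $p_{kl}+p_{lk}=a+b$, so
$$W(\pi)=(n-1)(a+b)\quad\text{for every arrangement }\pi .$$
Whatever a blocking pair gains, the others lose. The potential cannot tell any two arrangements apart, and this suggests tournaments as the place to look for a counterexample.

## What a union bound over $n!$ arrangements demands

To disprove the conjecture by chance, choose the preferences at random, bound the probability that one fixed arrangement is stable, and multiply by $n!$. If the product is below $1$, some instance has no stable arrangement. Two things can go wrong, and each dictates a part of the proof.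

The first concerns the random model. Suppose all the $p_{ij}$ were independent, each equal to $a$ or $b$ with probability $\frac12$, with $0\le a<b$. A fixed arrangement has $2(n-1)$ ordered pairs of neighbours, so with probability $4^{-(n-1)}$ everybody likes all her neighbours. Such an arrangement is stable. An interior agent has utility $2b$, the largest possible, so any pair containing her does not block. The only other pair is that of the two end agents, who have utility $b$ and after exchanging are still at ends, where they get at most $b$. So each arrangement is stable with probability at least $4^{-(n-1)}$, and the union bound gives at least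
$$n!\,4^{-(n-1)}\longrightarrow\infty ,$$
which says nothing. A tournament removes this obstacle: on each edge of the path one of the two agents does not like the other, whatever the arrangement.

The second concerns the number of chances to block. Suppose we find pairs of dissatisfied agents such that each pair blocks with probability $\frac1{16}$, independently of the other pairs. With $m$ such pairs, the probability of stability is at most $(15/16)^m$. If we insist that the pairs have no agent in common, then $m\le n/2$. But $n!\ge(n/e)^n$, so $n!\,(15/16)^{n/2}\to\infty$, and the bound fails. To beat $n!$ we need $m\ln\frac{16}{15}>\ln n!$, so $m$ must be of order at least $n\ln n$.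

The way past this is that independence does not require the pairs to be disjoint as sets of agents. It requires only that they depend on disjoint sets of coins. We will find about $n/4$ dissatisfied agents $x_1,\dots,x_w$ and use all $\binom w2$ pairs among them. Whether $x_r$ and $x_t$ want to exchange will depend on coins between $x_r$ and the neighbours of $x_t$, and between $x_t$ and the neighbours of $x_r$. If the seats of the $x_r$ are far enough apart, each such coin serves one pair only. This gives about $n^2/32$ independent chances.

## A fixed arrangement is stable with probability at most $(15/16)^N$

Let $T$ be a uniformly random tournament on the $n$ agents, and put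
$$w=\lfloor n/4\rfloor,\qquad N=\binom w2 .$$
Fix an arrangement and let $\sigma(s)$ be the agent at seat $s$, where seat $s$ means $v_s$. The claim is
$$\Pr[\sigma\text{ is stable}]\le(15/16)^N. \tag{1}$$

**Step 1: find $w$ dissatisfied agents, using only coins along the path.** Call the $n-1$ pairs $\{\sigma(s),\sigma(s+1)\}$ path pairs, and condition on their orientations. For $r=1,\dots,w$ look at seats $4r-2$ and $4r-1$. Exactly one of the two agents there does not like the other. Call this agent $x_r$ and her seat $s_r\in\{4r-2,4r-1\}$. After the conditioning, the $x_r$ and $s_r$ are fixed.

We have $2\le s_r\le 4w-1\le n-1$, so $s_r$ is an interior seat. Thus $x_r$ has two neighbours, one of whom she does not like, and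
$$u_{x_r}(\sigma)\le a+b. \tag{2}$$
Moreover $s_{r+1}-s_r\ge(4(r+1)-2)-(4r-1)=3$, so
$$|s_r-s_t|\ge3\quad\text{for }r\ne t. \tag{3}$$

**Step 2: describe an event that makes $x_r$ and $x_t$ block.** For $r\ne t$ let $B_{rt}$ be the event that $x_r$ likes both agents at seats $s_t\pm1$, and $x_t$ likes both agents at seats $s_r\pm1$. It is symmetric in $r$ and $t$.

Suppose $B_{rt}$ occurs. By (3), none of the seats $s_r\pm1$, $s_t\pm1$ is $s_r$ or $s_t$. So their occupants do not move when $x_r$ and $x_t$ exchange. After the exchange, $x_r$ sits at $s_t$ between two agents whom she likes, and $x_t$ sits at $s_r$ between two agents whom she likes. Each has utility $2b>a+b$, and by (2) each had at most $a+b$ before. So $\{x_r,x_t\}$ blocks $\sigma$.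

A small picture: let $n=8$, so $w=2$, and seat agent $s$ at seat $s$. Suppose $2\to3$ and $6\to7$. Then $x_1=3$ and $x_2=7$. The event $B_{12}$ says $3\to6$, $3\to8$, $7\to2$, $7\to4$. Exchanging turns
$$1-2-3-4-5-6-7-8\quad\text{into}\quad1-2-7-4-5-6-3-8,$$
and there $7$ sits between $2$ and $4$, while $3$ sits between $6$ and $8$.

**Step 3: show that different events use different coins, none of them already seen.** The event $B_{rt}$ is determined by the orientations of four pairs of agents, namely those at the seat pairs
$$\{s_r,s_t-1\},\quad\{s_r,s_t+1\},\quad\{s_t,s_r-1\},\quad\{s_t,s_r+1\}. \tag{4}$$

By (3), the two seats in each of these pairs are at distance at least $2$. So none of the four is a path pair, and the four orientations are still independent fair coins after the conditioning.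

Call $s_1,\dots,s_w$ the selected seats. We claim that a seat pair of the form $\{s_r,s_t\pm1\}$ with $r\ne t$ determines the ordered pair $(r,t)$. The seat $s_t\pm1$ is at distance $1$ from the selected seat $s_t$, and by (3) different selected seats are at distance at least $3$, so $s_t\pm1$ is not selected. Hence $s_r$ is the only selected seat in the pair, which determines $r$. The other seat of the pair is at distance $1$ from $s_t$. It is at distance $1$ from no other selected seat, since two selected seats at distance $1$ from a common seat would be at distance at most $2$ from each other. This determines $t$.

Now take the four seat pairs in (4). The first two come from the ordered pair $(r,t)$ and differ from each other. The last two come from $(t,r)$ and differ from each other. By the claim, the first two differ from the last two, so the four are distinct. By the claim again, the sets of four for different unordered pairs $\{r,t\}$ are disjoint.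

**Step 4: compute.** Given the path pairs, each $B_{rt}$ asks for a prescribed outcome of four independent fair coins, so it has probability $\frac1{16}$. The $N$ events $B_{rt}$ with $r<t$ depend on disjoint sets of independent coins, so they are independent. The conditional probability that none occurs is exactly $(15/16)^N$. If $\sigma$ is stable then none occurs, by Step 2. Averaging over the orientations of the path pairs gives (1).

The spacing of $3$ in (3) is what Step 3 lives on. If two selected seats satisfied $s_t=s_r+2$, then $s_r+1=s_t-1$. The seat pair $\{s_r,s_t-1\}$ would be a path pair, with its coin already revealed. And for a third selected seat $s_q$, the seat pair $\{s_q,s_r+1\}=\{s_q,s_t-1\}$ would serve both $B_{qr}$ and $B_{qt}$.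

## The union bound and the number 3600

**Step 5: sum over all arrangements.** There are $n!$ arrangements, and (1) holds for each, so
$$\Pr[\text{a stable arrangement exists}]\le n!\,(15/16)^N. \tag{5}$$
The exponent $N$ is of order $n^2$, while $\ln n!$ is of order $n\ln n$. So the right side tends to $0$. It remains to see that it is below $1$ from $n=3600$ on.

**Step 6: estimate the three ingredients.** For the factorial we use
$$n!\le e\sqrt n\,(n/e)^n. \tag{6}$$
To check (6), put $c_n=n!/(\sqrt n\,(n/e)^n)$, so $c_1=e$. Then
$$\ln\frac{c_n}{c_{n+1}}=\Bigl(n+\tfrac12\Bigr)\ln\Bigl(1+\tfrac1n\Bigr)-1 .$$
Since $1/x$ is convex, the midpoint rule bounds its integral from below: $\ln(1+\frac1n)=\int_n^{n+1}\frac{dx}x\ge\frac1{n+1/2}$. So the difference is non-negative, $c_n$ is non-increasing, and $c_n\le e$. Taking logarithms, $\ln n!\le n\ln n-n+1+\frac12\ln n$.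

For $N$, since $w\ge\frac{n-3}4$ and $w-1\ge\frac{n-7}4$,
$$N\ge\frac12\cdot\frac{n-3}4\cdot\frac{n-7}4=\frac{n^2-10n+21}{32}>\frac{n(n-10)}{32}. \tag{7}$$

For the base, the alternating series of $\ln(1+x)$ at $x=\frac1{15}$, cut after a negative term, gives
$$\ln\frac{16}{15}>\frac1{15}-\frac1{2\cdot15^2}+\frac1{3\cdot15^3}-\frac1{4\cdot15^4}>0.0645. \tag{8}$$
The sum of the four terms is $0.06453\ldots$

**Step 7: combine.** For $n\ge3600$, the logarithm of the right side of (5) is less than
$$n\ln n-n+1+\tfrac12\ln n-0.0645\cdot\frac{n(n-10)}{32}=-n\,\varphi(n),$$
where
$$\varphi(n)=\frac{0.0645\,(n-10)}{32}-\ln n+1-\frac{1+\frac12\ln n}n .$$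
Treat $n$ as a real variable. The derivative of $-\frac{1+\frac12\ln n}{n}$ is $\frac{\frac12+\frac12\ln n}{n^2}$, so for $n\ge3600$
$$\varphi'(n)=0.0020156\ldots-\frac1n+\frac{\frac12+\frac12\ln n}{n^2}>0,$$
because $\frac1n\le\frac1{3600}<0.0003$. At the left end, $0.0645\cdot3590/32=231.555/32\ge7.236$, $\ln3600\le8.1887$ and $(1+\frac12\ln3600)/3600\le0.0015$, so
$$\varphi(3600)\ge7.236-8.1887+1-0.0015=0.0458>0 .$$
Hence $\varphi(n)>0$ for all $n\ge3600$. The right side of (5) is then less than $1$, so some tournament has no stable arrangement. This is an instance with all preferences in $\{a,b\}$. Finally $\varphi(n)\to\infty$, so $n\varphi(n)\to\infty$ and the right side of (5), being less than $e^{-n\varphi(n)}$, tends to $0$. So the random tournament has no stable arrangement with probability $1-o(1)$. Theorem 1 is proved. $\blacksquare$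

## Which value sets always allow a stable arrangement

**Corollary.** Let $\Gamma\subseteq\mathbb R$ be nonempty. Then all instances on paths (all $n$) with values in $\Gamma$ have a stable arrangement if and only if $|\Gamma|=1$.

**Proof.** If $\Gamma=\{c\}$, an agent's utility is $c$ times the degree of her seat. If agents at seats of degrees $d$ and $d'$ exchange, one gains $c(d'-d)$ and the other gains $c(d-d')$. These sum to $0$, so they are not both positive, and every arrangement is stable. If $|\Gamma|\ge2$, take two elements $a<b$ of $\Gamma$ and apply Theorem 1 with, say, $n=3600$. $\blacksquare$

## Quadratically many blocking pairs in every arrangement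

The proof of Theorem 1 asked only that some $B_{rt}$ occur. Typically about $N/16$ of them occur, and the union bound has room to insist on nearly that many. Recall the Chernoff bound: if $X$ is binomial with mean $\mu$ and $0<\delta<1$, then $\Pr[X\le(1-\delta)\mu]\le e^{-\delta^2\mu/2}$.

**Theorem 2.** Fix $a<b$ and $\varepsilon>0$. With probability $1-o(1)$, the random tournament instance has the property that every arrangement on the path has at least $(\frac1{512}-\varepsilon)n^2$ blocking pairs.

**Proof.** Fix $\sigma$ and condition on the path pairs. By Steps 3 and 4, the number $X$ of events $B_{rt}$ ($r<t$) that occur is distributed as $\mathrm{Bin}(N,\frac1{16})$. The agents $x_1,\dots,x_w$ are distinct, so different events give different blocking pairs, and $\sigma$ has at least $X$ blocking pairs. For fixed $\delta\in(0,1)$, Chernoff with $\mu=N/16$ gives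
$$\Pr\bigl[X\le(1-\delta)N/16\bigr]\le e^{-\delta^2N/32}.$$
Summing over arrangements, the probability that some arrangement has at most $(1-\delta)N/16$ blocking pairs is at most
$$n!\,e^{-\delta^2N/32}\le e^{\,n\ln n-\delta^2N/32}\longrightarrow0,$$
because $N=(1+o(1))n^2/32$. So with probability $1-o(1)$ every arrangement has more than $(1-\delta)N/16$ blocking pairs. Take $\delta=\min(\frac12,256\,\varepsilon)$. By (7), for $n\ge10$,
$$\frac{(1-\delta)N}{16}\ge\frac{n^2}{512}(1-\delta)\Bigl(1-\frac{10}n\Bigr)\ge\frac{n^2}{512}\Bigl(1-\delta-\frac{10}n\Bigr)\ge n^2\Bigl(\frac1{512}-\frac\varepsilon2-\frac{10}{512\,n}\Bigr),$$
and this is at least $(\frac1{512}-\varepsilon)n^2$ once $n$ is large. $\blacksquare$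

## Blocking pairs at logarithmic distance

We have about $n^2/32$ independent events, while the union bound needs only a constant times $n\ln n$ of them. So we may afford to use only pairs that sit close together.

**Theorem 3.** For all $a<b$ and $n\ge5000$ there is an $\{a,b\}$-valued instance in which every arrangement on the path has a blocking pair whose seats are at distance at most $500\ln n+5$.

**Proof.** Let $D=\lceil125\ln n\rceil$, and use only the events $B_{rt}$ with $1\le r<t\le w$ and $t-r\le D$.

**Step 1: the pairs are close.** Since $s_t\le4t-1$ and $s_r\ge4r-2$,
$$s_t-s_r\le(4t-1)-(4r-2)=4(t-r)+1\le4D+1\le4(125\ln n+1)+1=500\ln n+5 .$$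

**Step 2: $D\le w-1$.** We have $D\le125\ln n+1$ and $w-1\ge\frac{n-7}4\ge\frac n4-2$, so it is enough that $125\ln n+1\le\frac n4-2$. At $n=5000$ the left side is less than $1065.7$ and the right side is $1248$. The right side minus the left has derivative $\frac14-\frac{125}n$, which is non-negative for $n\ge500$. So the inequality holds for all $n\ge5000$.

**Step 3: count the pairs.** For each $d=1,\dots,D$ there are $w-d$ pairs with $t-r=d$, in total
$$\sum_{d=1}^D(w-d)=Dw-\frac{D(D+1)}2\ge\frac{Dw}2,$$
where the inequality is $D+1\le w$, that is, Step 2.

**Step 4: union bound.** Given the path pairs, these events are independent with probability $\frac1{16}$ each, being some of the events of Theorem 1. So the probability that some arrangement has no blocking pair at distance at most $500\ln n+5$ is at most $n!\,(15/16)^{Dw/2}$. By (8), $D\ge125\ln n$ and $w\ge\frac{n-3}4$,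
$$\frac{Dw}2\ln\frac{16}{15}\ge0.0645\cdot125\ln n\cdot\frac{n-3}8>1.0078\,(n-3)\ln n>n\ln n\ge\ln n!.$$
The third inequality says $0.0078\,n>3.0234$, which holds for $n\ge5000$. So the probability is less than $1$, and some tournament has the stated property. $\blacksquare$

## Seat graphs of bounded degree

Nothing forces the seats to form a path. Let $G$ be a graph on $n$ seats, write $N(v)$ for the set of neighbours of the seat $v$, and define the utility of an agent at $v$ as the sum of her preferences for the agents on $N(v)$. Exchanges, blocking pairs and stability are defined as before. Distances are graph distances, infinite between different components.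

Two features of the path were used. All selected seats were interior, hence of the same degree, and they were at distance at least $3$ from each other. In $G$ we get the second by a greedy choice of edges and the first by the pigeonhole principle.

**Theorem 4.** Let $G$ be a graph on $n$ seats with maximum degree at most $\Delta$ (where $\Delta\ge1$) and $M$ edges, and let $w=\lceil M/(2\Delta^4)\rceil$. If $\binom w24^{-\Delta}>\ln n!$, then for all $a<b$ there is an $\{a,b\}$-valued instance with no stable arrangement on $G$. In particular, for fixed $\Delta$ this applies to all graphs with $M\ge C_\Delta\sqrt{n\ln n}$ edges and $n\ge2$, for a suitable constant $C_\Delta$. Hence it applies to cycles and to all bounded-degree graphs without isolated vertices, once $n$ is large.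

For a cycle, for instance, $\Delta=2$ and $M=n$, so $w=\lceil n/32\rceil$ and the condition reads $\frac1{16}\binom w2>\ln n!$. Its left side is of order $n^2$.

**Proof.**

**Step 1: choose edges far apart.** Fix an edge. Each of its two ends has at most $\Delta-1$ other neighbours, and each of those has at most $\Delta-1$ further neighbours. So the number of vertices within distance $2$ of the edge, that is, of one of its ends, is at most
$$2\bigl(1+(\Delta-1)+(\Delta-1)^2\bigr)=2(\Delta^2-\Delta+1)\le2\Delta^2 .$$
Each vertex lies on at most $\Delta$ edges, so at most $2\Delta^3$ edges have an endpoint within distance $2$ of the fixed edge, the edge itself included. Now choose greedily: take an edge, delete all edges that have an endpoint within distance $2$ of it in $G$, and repeat with the remaining edges until none is left. Each round removes at most $2\Delta^3$ edges, so at least $M/(2\Delta^3)$ edges are chosen, and endpoints of different chosen edges are at distance at least $3$.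

**Step 2: select dissatisfied agents on seats of equal degree.** Take a uniformly random tournament, fix an arrangement, and condition on the orientations of all pairs of agents on adjacent seats. In each chosen edge, select the seat of the agent who does not like the agent at the other endpoint. There are at least $M/(2\Delta^3)$ selected seats, and their degrees lie in $\{1,\dots,\Delta\}$. So some degree $D$ is shared by at least $M/(2\Delta^4)$ of them, hence by at least $w$, since the number of them is an integer. Keep $w$ selected seats of this degree $D$. They are determined by the conditioning if ties are broken by a fixed rule. They are pairwise at distance at least $3$ by Step 1. Each occupant has $D$ neighbours and likes at most $D-1$ of them, so her utility is at most $(D-1)b+a$.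

**Step 3: the blocking event.** For two kept seats $u\ne v$, let $B_{uv}$ be the event that the agent at $u$ likes all $D$ agents on $N(v)$ and the agent at $v$ likes all $D$ agents on $N(u)$. As $u,v$ are at distance at least $3$, neither seat lies in $N(u)\cup N(v)$, so the agents on these two sets do not move when the agents at $u$ and $v$ exchange. If $B_{uv}$ occurs, both agents have utility $Db>(D-1)b+a$ after the exchange, so they block.

**Step 4: independence.** The event $B_{uv}$ is determined by the pairs of agents at the seat pairs $\{u,y\}$ with $y\in N(v)$ and $\{v,z\}$ with $z\in N(u)$. As $u$ and $v$ are at distance at least $3$, the seats in each such pair are at distance at least $2$. So they are not adjacent, and the coins have not been revealed.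

A seat pair $\{u,y\}$ with $u\ne v$ kept and $y\in N(v)$ determines the ordered pair $(u,v)$. Kept seats are at distance at least $3$ from each other, so $y$, being at distance $1$ from $v$, is not kept. So $u$ is the only kept seat in the pair. And $v$ is the only kept seat at distance $1$ from $y$, since two of them would be at distance at most $2$ from each other. For a fixed ordered pair $(u,v)$, the $D$ choices of $y\in N(v)$ give different seat pairs. So the $2D$ seat pairs for $\{u,v\}$ are distinct, and the sets for different $\{u,v\}$ are disjoint. Hence, given the conditioning, the $\binom w2$ events are independent, each of probability $2^{-2D}=4^{-D}\ge4^{-\Delta}$.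

**Step 5: union bound.** Given the conditioning, the arrangement is stable with probability at most $(1-4^{-D})^{\binom w2}\le(1-4^{-\Delta})^{\binom w2}$. This bound does not depend on what was conditioned on, although $D$ does. Averaging, summing over $n!$ arrangements and using $1-x\le e^{-x}$,
$$\Pr[\text{a stable arrangement exists}]\le n!\,(1-4^{-\Delta})^{\binom w2}\le n!\,e^{-4^{-\Delta}\binom w2}<1,$$
where the last inequality is the hypothesis $\binom w24^{-\Delta}>\ln n!$. So some tournament gives an instance with no stable arrangement on $G$.

**Step 6: the constant $C_\Delta$.** Take $C_\Delta=2\Delta^4\cdot2^{\Delta+2}$, and let $M\ge C_\Delta\sqrt{n\ln n}$ with $n\ge2$. Then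
$$w\ge\frac M{2\Delta^4}\ge2^{\Delta+2}\sqrt{n\ln n}.$$
Since $n\ln n\ge2\ln2>1$, we have $w\ge2$, so $w-1\ge\frac w2$ and $\binom w2\ge\frac{w^2}4$. Therefore
$$\binom w2\,4^{-\Delta}\ge\frac{w^2}4\,4^{-\Delta}\ge\frac{4^{\Delta+2}\,n\ln n}{4\cdot4^{\Delta}}=4\,n\ln n>\ln n!,$$
and the hypothesis of the theorem holds. A cycle has $\Delta=2$ and $M=n$. A graph without isolated vertices has $M\ge\frac n2$, because its degrees sum to at least $n$. For fixed $\Delta$, both $n$ and $\frac n2$ exceed $C_\Delta\sqrt{n\ln n}$ once $n$ is large. $\blacksquare$
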